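\title{Directions of hypercyclicity of slowly growing holomorphic maps}

\begin{abstract}
For a holomorphic map $F:\mathbb C^n\to\mathbb C^m$ let $I_F$ be the set of unit vectors $a$ such that the translates $F(\,\cdot+ka)$, $k\ge1$, are dense in the space of all holomorphic maps $\mathbb C^n\to\mathbb C^m$. We impose a bound $\|F(z)\|\le\phi(\|z\|)$, where $\phi$ grows faster than every power, and ask how small the supremum of the Hausdorff dimensions of the sets $I_F$ can be made by the choice of $\phi$. The answer is $0$ for all $n$ and $m$. More precisely, we attach to $\phi$ an order $\rho_\phi\in[0,\infty]$ and prove that $\dim_{\mathrm H}I_F\le\min(n\rho_\phi,2n-1)$ for every such $F$, while for some such $F$ the set $I_F$ is a dense $G_\delta$ subset of the sphere with $\dim_{\mathrm H}I_F\ge n\min(\rho_\phi,1)$. The upper bound counts critical points of Taylor polynomials; the lower bound interpolates at products of roots of unity.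
\end{abstract}

\section{Introduction}

\subsection{The problem}

Let $n,m\ge1$ be integers, let $\|\cdot\|$ be the Euclidean norm, and let $\mathrm{Hol}(\mathbb C^n,\mathbb C^m)$ be the space of holomorphic maps $\mathbb C^n\to\mathbb C^m$ with the compact-open topology, that is, the topology of uniform convergence on compact sets. For $a\in\mathbb C^n$ the translation operator $\mathsf T_a$ acts by $\mathsf T_aF(z)=F(z+a)$. A map $F$ is \emph{hypercyclic} for $\mathsf T_a$ if its orbit $\{\mathsf T_a^kF\}_{k\ge1}$, where $\mathsf T_a^kF(z)=F(z+ka)$, is dense in $\mathrm{Hol}(\mathbb C^n,\mathbb C^m)$. In words: an observer who walks through the points $a,2a,3a,\dots$ and looks at $F$ around himself sees every holomorphic map, on every ball and to every accuracy. An entire function on $\mathbb C$ is \emph{universal} if some countable set of its translates is dense; a function that is hypercyclic for some $\mathsf T_a$ is universal.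

Let $\mathbb S=\mathbb S^{2n-1}\subset\mathbb C^n$ be the unit sphere and put
$$I_F=\{a\in\mathbb S:\ F\text{ is hypercyclic for }\mathsf T_a\}.$$
For a function $\phi:[0,\infty)\to(0,\infty)$ let $\mathsf S_\phi$ be the set of all $F\in\mathrm{Hol}(\mathbb C^n,\mathbb C^m)$ with $\|F(z)\|\le\phi(\|z\|)$ for all $z$. Let $\mathcal T$ be the class of continuous functions $\phi:[0,\infty)\to(0,\infty)$ such that
\begin{equation}\label{eq:star}
\lim_{r\to\infty}\phi(r)/r^N=\infty\qquad\text{for every }N\ge1 .
\end{equation}
Condition \eqref{eq:star} excludes only a trivial case: without it $\mathsf S_\phi$ consists of polynomial maps of bounded degree and every $I_F$ is empty (Remark~\ref{rem:star}).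

Slow growth and hypercyclicity in many directions compete. On a ball of radius $R$ a slowly growing map is close to a polynomial map of low degree, and such a map cannot imitate a prescribed pattern at many places. Three known results frame the competition.
\begin{enumerate}
\item[(A)] (Du\u{\i}os Ruis) For every continuous increasing $\phi$ satisfying \eqref{eq:star} there is a universal entire function $f$ on $\mathbb C$ with $|f(z)|\le\phi(|z|)$.
\item[(B)] (Guo--Xie) For $n=m=1$ there is a continuous increasing $\phi$ satisfying \eqref{eq:star} such that $I_F$ has Hausdorff dimension zero for every $F\in\mathsf S_\phi$.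
\item[(C)] (Guo--Xie) For all $n,m\ge1$ there is a continuous increasing $\phi$ satisfying \eqref{eq:star} such that $I_F$ has Lebesgue measure zero for every $F\in\mathsf S_\phi$.
\end{enumerate}
Write
$$\mathcal D(\phi)=\sup\{\dim_{\mathrm H}I_F:\ F\in\mathsf S_\phi\}.$$
The question, posed in \cite{GX}, is to determine $\inf_{\phi\in\mathcal T}\mathcal D(\phi)$ for given $n$ and $m$.

Which value should one expect? For $n=1$ one can count zeros (Section~\ref{sec:model}): if $f(\,\cdot+ka)$ is close to the function $z$, then $f$ has a zero near $ka$, and a slowly growing function has few zeros in a large disc. In $\mathbb C^n$ the zeros of one function form a hypersurface of real dimension $2n-2$, and the same argument confines $ka$ only to a neighborhood of that hypersurface. This suggests the value $2n-2$, which agrees with (B) and is compatible with (C). Using the common zeros of all $m$ components suggests $2n-2\min(m,n)$ instead. In fact the answer depends on neither $n$ nor $m$. Uniform approximation of holomorphic functions controls derivatives, so a single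 component $f$ of $F$ already supplies $n$ equations in $n$ unknowns, namely $\nabla f=0$.

\subsection{Results}

For $\phi\in\mathcal T$ and an integer $d\ge0$ put
$$\varepsilon_d=\varepsilon_d(\phi)=\inf_{r>0}\frac{\phi(r)}{r^d},\qquad \rho_\phi=\limsup_{d\to\infty}\frac{d\log d}{-\log\varepsilon_d}\in[0,\infty].$$
By Lemma~\ref{lem:eps} we have $0<\varepsilon_d<1$ for large $d$, so the quotient is defined. We call $\rho_\phi$ the \emph{order} of $\phi$. The function $e^{r^\rho}$ has order $\rho$, and $\phi_0(r)=\exp(\log^2(1+r))$ has order $0$ (Example~\ref{ex:order}).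

\begin{theorem}\label{thm:upper}
For every $\phi\in\mathcal T$ and every $F\in\mathsf S_\phi$,
$$\dim_{\mathrm H}I_F\le\min(n\rho_\phi,\,2n-1).$$
\end{theorem}

\begin{theorem}\label{thm:lower}
For every $\phi\in\mathcal T$ there is $F\in\mathsf S_\phi$ such that $I_F$ is a dense $G_\delta$ subset of $\mathbb S$ and
$$\dim_{\mathrm H}I_F\ge n\min(\rho_\phi,1).$$
\end{theorem}

\begin{corollary}\label{cor:main}
Let $n,m\ge1$.
\begin{enumerate}
\item[(1)] $\inf_{\phi\in\mathcal T}\mathcal D(\phi)=0$, and the infimum is attained at $\phi_0(r)=\exp(\log^2(1+r))$.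
\item[(2)] If $\rho_\phi\le1$, then $\mathcal D(\phi)=n\rho_\phi$ and the supremum defining $\mathcal D(\phi)$ is a maximum. If $n=1$, then $\mathcal D(\phi)=\min(\rho_\phi,1)$ for every $\phi\in\mathcal T$.
\item[(3)] The infimum in (1) is attained at $\phi$ if and only if $\rho_\phi=0$.
\item[(4)] For every $\phi\in\mathcal T$ the supremum of the packing dimensions $\dim_{\mathrm P}I_F$ over $F\in\mathsf S_\phi$ equals $2n-1$.
\end{enumerate}
\end{corollary}

Since $\phi_0$ is continuous and increasing, part (1) contains (B) and (C), and Theorem~\ref{thm:lower} with $n=m=1$ contains (A). Part (4) shows that the smallness of $I_F$ is specific to Hausdorff dimension: in the sense of category and of packing dimension $I_F$ can be as large as the sphere, however slowly $\phi$ grows. For $n\ge2$ and $\rho_\phi>1$ the theorems give only $n\le\mathcal D(\phi)\le\min(n\rho_\phi,2n-1)$, and we do not determine the exact value. The lower bound stops at $n$ because the directions that carry the dimension in our construction lie on a real $n$-dimensional torus in $\mathbb S$.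

Sets of dimension zero are still distinguished by finer Hausdorff measures. A \emph{gauge} is a nondecreasing function $h:[0,\infty)\to[0,\infty)$ with $h(0)=0=h(0^+)$ and $h>0$ on $(0,\infty)$; the measure $\mathcal H^h$ is recalled in Section~\ref{sec:dims}.

\begin{theorem}\label{thm:gauge}
\begin{enumerate}
\item[(a)] For every gauge $h$ there is an increasing $\phi\in\mathcal T$ such that $\mathcal H^h(I_F)=0$ for all $F\in\mathsf S_\phi$.
\item[(b)] No single $\phi$ works for all gauges: for every $\phi\in\mathcal T$ there are a gauge $h$ and $F\in\mathsf S_\phi$ with $\mathcal H^h(I_F)>0$.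
\end{enumerate}
\end{theorem}

Section~\ref{sec:prelim} collects the basic facts and derives Corollary~\ref{cor:main}. Section~\ref{sec:model} shows both bounds in one variable. Theorem~\ref{thm:upper} is proved in Section~\ref{sec:upper}, Theorem~\ref{thm:lower} in Sections~\ref{sec:interp} and~\ref{sec:construction}, and Theorem~\ref{thm:gauge} in Section~\ref{sec:gauge}.

\section{Growth, orbits and dimensions}\label{sec:prelim}

\subsection{The order of a growth function}

The function $\phi$ enters all proofs only through the numbers $\varepsilon_d$.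

\begin{lemma}\label{lem:eps}
Let $\phi\in\mathcal T$.
\begin{enumerate}
\item[(a)] For every $d\ge0$ we have $\varepsilon_d>0$, and $\phi(r)\ge\varepsilon_dr^d$ for all $r\ge0$.
\item[(b)] $\varepsilon_d^{1/d}\to0$ as $d\to\infty$.
\item[(c)] If $f$ is holomorphic on $\mathbb C^n$ with $|f(z)|\le\phi(\|z\|)$, and $f=\sum_{d\ge0}H_d$ is its expansion in homogeneous polynomials $H_d$ of degree $d$, then $|H_d(z)|\le\varepsilon_d\|z\|^d$.
\item[(d)] If $\sigma>\rho_\phi$, then $\varepsilon_d\le d^{-d/\sigma}$ for all large $d$. If $0<\tau<\rho_\phi$, then $\varepsilon_d\ge d^{-d/\tau}$ for infinitely many $d$.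
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The function $\phi(r)/r^d$ is continuous and positive on $(0,\infty)$. It tends to $\infty$ as $r\to\infty$ by \eqref{eq:star}. As $r\to0$ it tends to $\infty$ if $d\ge1$ and to $\phi(0)>0$ if $d=0$. So its infimum is positive. The inequality holds for $r>0$ by definition and for $r=0$ by continuity.

(b) For every $R>0$ we have $\varepsilon_d^{1/d}\le\phi(R)^{1/d}/R$, so $\limsup_d\varepsilon_d^{1/d}\le1/R$.

(c) For $\|u\|=1$ the function $w\mapsto f(wu)=\sum_dH_d(u)w^d$ is entire in one variable and bounded by $\phi(r)$ on $|w|=r$. Cauchy's inequality gives $|H_d(u)|\le\phi(r)/r^d$ for every $r>0$. Take the infimum over $r$ and use homogeneity.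

(d) When $\varepsilon_d<1$, the inequality $d\log d/(-\log\varepsilon_d)\le\sigma$ is equivalent to $\varepsilon_d\le d^{-d/\sigma}$, and $d\log d/(-\log\varepsilon_d)\ge\tau$ is equivalent to $\varepsilon_d\ge d^{-d/\tau}$.
\end{proof}

The bound (c) is sharp, since $\varepsilon_dz_1^d$ is bounded by $\phi(\|z\|)$ by (a). Thus $\varepsilon_d$ is the largest size that the part of degree $d$ of a function bounded by $\phi$ can have, and the definition of $\rho_\phi$ imitates the classical formula for the order of an entire function in terms of its Taylor coefficients. The asymmetry in (d) fits the problem: an upper bound for $\dim_{\mathrm H} I_F$ must control all large scales, whereas a construction may act on a sparse sequence of scales of its own choice.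

\begin{example}\label{ex:order}
Suppose that $\log\phi(r)\le r^\sigma$ for large $r$, where $\sigma>0$. Taking $r=d^{1/\sigma}$ gives $-\log\varepsilon_d\ge\frac1\sigma d\log d-d$ for large $d$, so $\rho_\phi\le\sigma$. The function $\phi_0$ lies in $\mathcal T$, because $\log^2(1+r)-N\log r\to\infty$, and it satisfies this hypothesis for every $\sigma>0$; hence $\rho_{\phi_0}=0$. For $\phi(r)=e^{r^\rho}$ with $\rho>0$ and $d\ge1$, the function $r^\rho-d\log r$ is minimal at $r^\rho=d/\rho$. This gives
\begin{equation}\label{eq:epsrho}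
\varepsilon_d=(e\rho/d)^{d/\rho},
\end{equation}
so $-\log\varepsilon_d=\frac d\rho\log\frac d\rho-\frac d\rho$ and $\rho_\phi=\rho$.
\end{example}

\begin{remark}\label{rem:star}
Let $\phi$ be continuous and positive and let \eqref{eq:star} fail. Then $\phi(r_l)/r_l^N$ is bounded for some $N$ and some $r_l\to\infty$, so $\varepsilon_d=0$ for $d>N$. The proof of (c) does not use \eqref{eq:star}, so every $F\in\mathsf S_\phi$ is a polynomial map of degree at most $N$. Its translates lie in a finite-dimensional, hence closed, proper subspace, and $I_F=\emptyset$.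
\end{remark}

\subsection{Dense orbits}

Polynomial maps $\mathbb C^n\to\mathbb C^m$ with coefficients in $\mathbb Q(i)$ form a countable dense subset of $\mathrm{Hol}(\mathbb C^n,\mathbb C^m)$: truncate the Taylor series and approximate the coefficients. Fix once and for all a sequence $(g_j)_{j\ge1}$ of such maps in which each of them occurs infinitely often.

\begin{lemma}\label{lem:orbit}
Let $F\in\mathrm{Hol}(\mathbb C^n,\mathbb C^m)$ and $a\in\mathbb S$.
\begin{enumerate}
\item[(a)] If $a\in I_F$ and $U\subset\mathrm{Hol}(\mathbb C^n,\mathbb C^m)$ is open and nonempty, then $\mathsf T_a^kF\in U$ for infinitely many $k$.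
\item[(b)] Let $\eta_j\to0$. If for all large $j$ there is an integer $k\ge1$ with $\|F(z+ka)-g_j(z)\|\le\eta_j$ for $\|z\|\le j$, then $a\in I_F$.
\item[(c)] $I_F$ is a $G_\delta$ subset of $\mathbb S$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The space is metrizable and has no isolated points, since $G+c\to G$ when the constant $c$ tends to $0$. So $U$ minus a finite set is open and nonempty, and the orbit meets it. If only finitely many $k$ had $\mathsf T_a^kF\in U$, removing these elements from $U$ would give a contradiction.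

(b) Let $g$ be one of the maps in the sequence, and let $R,\eta>0$. Since $g=g_j$ for infinitely many $j$, there is such a $j$ for which the hypothesis applies, $j\ge R$ and $\eta_j<\eta$. So the closure of the orbit contains every $g_j$, and the orbit is dense.

(c) Put $U_j=\bigcup_{k\ge1}\{a\in\mathbb S:\ \sup_{\|z\|\le j}\|F(z+ka)-g_j(z)\|<1/j\}$. The supremum depends continuously on $a$, because $F$ is uniformly continuous on compact sets, so $U_j$ is open. By definition $I_F\subset U_j$, and $\bigcap_jU_j\subset I_F$ by (b).
\end{proof}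

\subsection{Measures and dimensions}\label{sec:dims}

Let $A$ be a subset of a Euclidean space and $h$ a gauge. The Hausdorff measure $\mathcal H^h(A)$ is the limit as $\delta\to0$ of the infimum of $\sum_lh(\operatorname{diam}U_l)$ over all countable covers $(U_l)$ of $A$ by sets of diameter at most $\delta$. For $h(t)=t^s$ with $s>0$ we write $\mathcal H^s$, and $\dim_{\mathrm H}A=\inf\{s>0:\mathcal H^s(A)=0\}$. Lipschitz maps do not increase $\dim_{\mathrm H}$, and $\dim_{\mathrm H}\mathbb S=2n-1$. Lower bounds come from the following principle.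

\begin{lemma}[Mass distribution principle]\label{lem:mass}
Let $\mu$ be a Borel probability measure carried by a compact set $K$, and suppose that $\mu(U)\le C\,h(\operatorname{diam}U)$ for all closed sets $U$ of sufficiently small diameter. Then $\mathcal H^h(K)\ge1/C$.
\end{lemma}

\begin{proof}
If $(U_l)$ covers $K$ by sets of small diameter, then $1\le\sum_l\mu(\overline{U_l})\le C\sum_lh(\operatorname{diam}U_l)$, because closure preserves the diameter.
\end{proof}

For a bounded nonempty set $A$ let $N(A,\delta)$ be the least number of closed balls of radius $\delta$ that cover $A$. The upper box dimension is $\overline{\dim}_{\mathrm B}A=\limsup_{\delta\to0}\log N(A,\delta)/\log(1/\delta)$. It is monotone, it is the same for $A$ and $\overline A$, and it equals $2n-1$ for every nonempty open subset of $\mathbb S$. We use the standard characterization of packing dimension: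
$$\dim_{\mathrm P}A=\inf\Big\{\sup_l\overline{\dim}_{\mathrm B}A_l:\ A\subset\bigcup_{l\ge1}A_l,\ A_l\text{ bounded}\Big\}.$$

\begin{proof}[Proof of Corollary~\ref{cor:main} from Theorems~\ref{thm:upper} and~\ref{thm:lower}]
If $\rho_\phi\le1$, then $n\rho_\phi\le n\le2n-1$, so the upper bound of Theorem~\ref{thm:upper} is $n\rho_\phi$, and the map of Theorem~\ref{thm:lower} attains it. If $n=1$, both bounds equal $\min(\rho_\phi,1)$. This is (2). By Theorem~\ref{thm:lower}, $\mathcal D(\phi)\ge n\min(\rho_\phi,1)\ge0$, with strict positivity when $\rho_\phi>0$, while $\mathcal D(\phi)=0$ when $\rho_\phi=0$. With $\rho_{\phi_0}=0$ this gives (1) and (3). Since some $I_F$ is nonempty for every $\phi$, these values do not depend on the convention for the dimension of the empty set.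

For (4) let $F$ be as in Theorem~\ref{thm:lower}, and let $I_F\subset\bigcup_lA_l$; we may assume $A_l\subset\mathbb S$. The complement of $I_F$ is a countable union of nowhere dense sets. If every $A_l$ were nowhere dense, so would $\mathbb S$ be such a union, contradicting the Baire category theorem. So some $\overline{A_l}$ contains a nonempty open subset of $\mathbb S$, and $\overline{\dim}_{\mathrm B}A_l=2n-1$. Hence $\dim_{\mathrm P}I_F\ge2n-1$, and the cover by $\mathbb S$ alone gives the reverse inequality for every $F$.
\end{proof}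

\section{The case of one variable}\label{sec:model}

Let $n=m=1$ and $\phi(r)=e^{r^\rho}$ with $0<\rho<1$. Both bounds rest on one relation between scale and degree: at scale $R$ a function bounded by $\phi$ behaves like a polynomial of degree about $R^\rho$.

\emph{Upper bound.} Let $f\in\mathsf S_\phi$, $R\ge1$, and let $D\ge2$ be an integer with $D\ge e\rho(2R+2)^\rho$. By \eqref{eq:epsrho}, $\varepsilon_d(R+1)^d\le2^{-d}$ for $d>D$. So the Taylor polynomial $P$ of $f$ of degree $D$ satisfies $|f-P|\le2^{-D}\le\frac14$ on $|z|\le R+1$, by Lemma~\ref{lem:eps}(c). Suppose that $|a|=1$, $1\le k\le R$ and $|f(z+ka)-z|<\frac14$ for $|z|\le1$. Then $|P(z+ka)-z|<\frac12=|z|$ on $|z|=\frac12$. Hence $P\not\equiv0$, and by Rouch\'e's theorem $P$ has a zero $\zeta$ with $|ka-\zeta|<\frac12$. This fixes the direction $a$ up to an error $1/k$. Indeed, in any dimension, for $a\in\mathbb S$, $k\ge1$ and $\zeta\in\mathbb C^n$,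
\begin{equation}\label{eq:direction}
\|ka-\zeta\|\le\tfrac12\quad\Longrightarrow\quad\zeta\ne0\ \text{ and }\ \big\|a-\zeta/\|\zeta\|\big\|\le1/k,
\end{equation}
because $\big\|\zeta-k\zeta/\|\zeta\|\big\|=\big|\|\zeta\|-k\big|\le\frac12$, so that $\big\|ka-k\zeta/\|\zeta\|\big\|\le1$. Now $P$ has at most $D$ zeros, and $P$ does not depend on $a$ or $k$. Take $R=2^l$ and $k\in(2^{l-1},2^l]$: the directions $a$ that see the pattern $z$ at such a time $k$ lie in $O(2^{l\rho})$ discs of radius $2^{1-l}$. A direction in $I_f$ does so for infinitely many $l$, and $\sum_l2^{l\rho}2^{-ls}<\infty$ for $s>\rho$. Hence $\dim_{\mathrm H}I_f\le\rho$.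

\emph{Lower bound.} We look for a function, small compared with $\phi$, that imitates a target near many points of the circle $|z|=L$. For the target $g=1$ there is an explicit one: $E(z)=(z/L)^N$. By \eqref{eq:epsrho},
$$\sup_z\frac{|E(z)|}{\phi(|z|)}=\frac1{L^N\varepsilon_N}=\Big(\frac{N}{e\rho L^\rho}\Big)^{N/\rho},$$
which is at most $e^{-N/\rho}$ when $N\le\rho L^\rho$. For $\omega^N=1$ and $|\zeta|\le R$,
$$|E(L\omega+\zeta)-1|=\big|(1+\zeta/(L\omega))^N-1\big|\le e^{NR/L}-1 ,$$
which is small for large $L$ because $N\le\rho L^\rho$ and $\rho<1$. So every $a$ within $1/L$ of one of about $L^\rho$ evenly spaced directions sees the target at time $L$. This is the count that the upper bound allows. Repeating such a step along a rapidly increasing sequence of scales $L$, with all targets, produces a Cantor set of directions of dimension $\rho$. The example also shows the two constraints on $N$: the growth condition requires $L^{-N}\ll\varepsilon_N$, and the spacing $L/N$ of the points must be much larger than $R$.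

In the general upper bound, zeros are replaced by nondegenerate critical points, of which a polynomial of degree $D$ in $n$ variables has at most $D^n$. In the general lower bound, roots of unity are replaced by their $n$-fold products, which gives $N^n$ points with degree $O(N)$.

\section{The upper bound: counting critical points}\label{sec:upper}

A zero of a polynomial map $p:\mathbb C^n\to\mathbb C^n$ is \emph{nondegenerate} if the Jacobian matrix of $p$ is invertible there. We will count zeros of a gradient $\nabla P=(\partial_1P,\dots,\partial_nP)$ about which we know nothing globally. Its zero set may be infinite, as for $P=z_1^2$ in two variables, so Bezout's theorem does not apply directly. Nondegenerate zeros survive a perturbation to a system to which it does apply.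

We recall three classical facts. An algebraic subset of $\mathbb P^n$ of positive dimension meets every hyperplane. If $n$ forms of degree $e$ in $n+1$ variables have finitely many common zeros in $\mathbb P^n$, they have at most $e^n$ (Bezout's theorem). For $n$ forms of degree $e$ in $n$ variables there is a homogeneous polynomial $\operatorname{Res}$ in their coefficients, the resultant, which vanishes exactly when the forms have a common zero other than the origin.

\begin{lemma}\label{lem:bezout}
Let $p=(p_1,\dots,p_n)$ be polynomials in $n$ variables of degree at most $e$, where $e\ge1$. Then $p$ has at most $e^n$ nondegenerate zeros.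
\end{lemma}

\begin{proof}
Let $\zeta_1,\dots,\zeta_q$ be distinct nondegenerate zeros. For $t\in\mathbb C$ put $p_j^t=p_j+tz_j^e$, and let $u_j$ be the homogeneous part of degree $e$ of $p_j$. Let $\nu$ be the degree of $\operatorname{Res}$. The polynomial $V(t)=\operatorname{Res}(u_1+tz_1^e,\dots,u_n+tz_n^e)$ satisfies
$$t^{-\nu}V(t)=\operatorname{Res}(u_1/t+z_1^e,\dots,u_n/t+z_n^e)\to\operatorname{Res}(z_1^e,\dots,z_n^e)\ne0\qquad(t\to\infty),$$
so $V$ has finitely many roots. If $V(t)\ne0$, the homogenizations of degree $e$ of $p_1^t,\dots,p_n^t$ have no common zero on the hyperplane at infinity. Their common zero set in $\mathbb P^n$ is then finite, and it has at most $e^n$ points. On the other hand, the implicit function theorem gives, for small $t$, zeros $\zeta_l(t)$ of $p^t$ that depend continuously on $t$ with $\zeta_l(0)=\zeta_l$; they are distinct for small $t$. Choosing a small $t$ with $V(t)\ne0$ gives $q\le e^n$.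
\end{proof}

The target should have a nondegenerate critical point at the origin. We take
$$q(z)=\tfrac12\sum_{j=1}^nz_j^2,\qquad\eta_n=\frac1{8\sqrt n},$$
so that $\nabla q(z)=z$. In place of Rouch\'e's theorem we use the contraction principle, which produces the zero and its nondegeneracy at once.

\begin{lemma}\label{lem:crit}
Let $\phi\in\mathcal T$, let $F\in\mathsf S_\phi$ have first component $f$, and let $D\ge1$ be an integer and $R\ge1$ a real number with $\sum_{d>D}\varepsilon_d(R+2)^d\le\eta_n$. There is a set $Z\subset\mathbb C^n$ with at most $D^n$ elements and the following property. If $a\in\mathbb S$ and an integer $k$ with $1\le k\le R$ satisfy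
\begin{equation}\label{eq:pattern}
\sup_{\|z\|\le2}|f(z+ka)-q(z)|<\eta_n,
\end{equation}
then $\big\|a-\zeta/\|\zeta\|\big\|\le1/k$ for some $\zeta\in Z\setminus\{0\}$.
\end{lemma}

\begin{proof}
Write $f=\sum_dH_d$ and $P=\sum_{d\le D}H_d$. Since $|f|\le\|F\|$, Lemma~\ref{lem:eps}(c) gives $|f-P|\le\eta_n$ on $\|z\|\le R+2$. Let $Z$ be the set of nondegenerate zeros of $\nabla P$. It has at most $D^n$ elements by Lemma~\ref{lem:bezout} with $e=D$.

Assume \eqref{eq:pattern}. For $\|z\|\le2$ we have $\|z+ka\|\le R+2$, so $|P(z+ka)-q(z)|\le2\eta_n$. For $\|z\|\le1$ the disc of radius $1$ about $z$ in the $j$th variable lies in the ball of radius $2$, so Cauchy's estimate gives $|\partial_jP(z+ka)-z_j|\le2\eta_n$. Thus the map $\Psi(z)=z-\nabla P(z+ka)$ satisfies $\|\Psi(z)\|\le2\eta_n\sqrt n=\frac14$ for $\|z\|\le1$. For $\|z\|\le\frac12$ and a unit vector $v$, Cauchy's estimate for $w\mapsto\Psi(z+wv)$ on $|w|\le\frac12$ gives $\|D\Psi(z)v\|\le\frac14/\frac12=\frac12$. So $\Psi$ maps the closed ball of radius $\frac12$ into itself and is a contraction there. Let $z^*$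 be its fixed point and $\zeta=z^*+ka$. Then $\nabla P(\zeta)=0$, and the Jacobian matrix of $\nabla P$ at $\zeta$ is $I-D\Psi(z^*)$, which is invertible because $\|D\Psi(z^*)\|\le\frac12$. Hence $\zeta\in Z$ and $\|ka-\zeta\|\le\frac12$, and \eqref{eq:direction} completes the proof.
\end{proof}

The lemma uses one component of $F$ and one target, which is why $m$ plays no role. Summing over scales gives a criterion that serves both Theorem~\ref{thm:upper} and Theorem~\ref{thm:gauge}(a).

\begin{proposition}\label{prop:cover}
Let $\phi\in\mathcal T$ and let $h$ be a gauge. Let $1\le R_0<R_1<\cdots$ tend to infinity and let $D_l\ge1$ be integers such that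
$$\sum_{d>D_l}\varepsilon_d(R_l+2)^d\le\eta_n\ \text{ for all large }l,\qquad\sum_{l\ge1}D_l^n\,h(2/R_{l-1})<\infty .$$
Then $\mathcal H^h(I_F)=0$ for every $F\in\mathsf S_\phi$.
\end{proposition}

\begin{proof}
For large $l$ let $Z_l$ be the set given by Lemma~\ref{lem:crit} for $D_l$ and $R_l$. Let $a\in I_F$. By Lemma~\ref{lem:orbit}(a), applied to the open set $\{G:\sup_{\|z\|\le2}|G_1-q|<\eta_n\}$, condition \eqref{eq:pattern} holds for infinitely many $k$. Each interval $(R_{l-1},R_l]$ contains finitely many integers, so for infinitely many $l$ it contains such a $k$, and then $1/k<1/R_{l-1}$. Hence, for every large $K$,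
$$I_F\subset\bigcup_{l\ge K}\ \bigcup_{\zeta\in Z_l\setminus\{0\}}\overline B\big(\zeta/\|\zeta\|,\,1/R_{l-1}\big),$$
where $\overline B(x,t)$ is the closed ball. The diameters in this cover are at most $2/R_{K-1}$, and its $h$-sum is at most $\sum_{l\ge K}D_l^nh(2/R_{l-1})$. Both tend to $0$ as $K\to\infty$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:upper}]
The bound $2n-1$ holds because $I_F\subset\mathbb S$. Let $\rho_\phi<\infty$, $\sigma>\rho_\phi$ and $s>n\sigma$. By Lemma~\ref{lem:eps}(d) there is $d_0$ with $\varepsilon_d\le d^{-d/\sigma}$ for $d\ge d_0$. Put $R_l=2^l$ and $D_l=\lceil2^{(l+2)\sigma}\rceil$. For $l\ge1$ we have $R_l+2\le2^{l+1}$, and if $d>D_l\ge d_0$, then $d^{1/\sigma}\ge2^{l+2}$ and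
$$\varepsilon_d(R_l+2)^d\le\big(2^{l+1}/d^{1/\sigma}\big)^d\le2^{-d}.$$
So the first sum in Proposition~\ref{prop:cover} is at most $2^{-D_l}\le\eta_n$ for large $l$. With $h(t)=t^s$ the terms of the second sum are $D_l^n2^{(2-l)s}=O(2^{-l(s-n\sigma)})$, which is summable. Hence $\mathcal H^s(I_F)=0$. Let $s\downarrow n\sigma$ and $\sigma\downarrow\rho_\phi$.
\end{proof}

\section{Interpolation under a growth bound}\label{sec:interp}

Fix $\phi\in\mathcal T$. The map of Theorem~\ref{thm:lower} is a series of polynomial corrections. At each step a polynomial map $Q$ has been built, a target $g$ is given, and we want to add a correction $E$ so that $Q+E$ looks like $g$ around each point of a finite set $\Lambda$ on a large sphere $\|z\|=L$. The correction must respect the growth bound and must not destroy what earlier steps achieved. For $\eta,b>0$ call a polynomial map $E:\mathbb C^n\to\mathbb C^m$ \emph{$(\eta,b)$-small} if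
$$\|E(z)\|\le\eta\,\phi(\|z\|)\ \text{ for all }z\qquad\text{and}\qquad\|E(z)\|\le\eta\ \text{ for }\|z\|\le b .$$

Both lemmas below take $E$ of the form
\begin{equation}\label{eq:E}
E(z)=\sum_{\lambda\in\Lambda}\chi_\lambda(z)\big(g(z-\lambda)-Q(z)\big),
\end{equation}
where the polynomial $\chi_\lambda$ is close to $1$ near $\lambda$ and close to $0$ near the origin and near the other points of $\Lambda$. For $\mu\in\Lambda$ and $z=\mu+\zeta$,
\begin{equation}\label{eq:identity}
(Q+E)(z)-g(\zeta)=\big(\chi_\mu(z)-1\big)\big(g(\zeta)-Q(z)\big)+\sum_{\lambda\ne\mu}\chi_\lambda(z)\big(g(z-\lambda)-Q(z)\big).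
\end{equation}
With $\alpha=\max(\deg Q,\deg g,0)$ there is a constant $C$, depending only on $Q$ and $g$, such that
\begin{equation}\label{eq:size}
\|g(z-\lambda)-Q(z)\|\le C(L+\|z\|)^\alpha\qquad\text{for all $z$ and all $\lambda$ with }\|\lambda\|=L\ge1 .
\end{equation}
So the cutoffs $\chi_\lambda$ are multiplied by terms of size $L^\alpha$, and they must be flat to an order that beats this factor. We use Hermite interpolation: given distinct points $x_1,\dots,x_s\in\mathbb C$, values $y_1,\dots,y_s$ and $p\ge1$, there is a polynomial $u$ of degree at most $sp-1$ such that $u-y_l$ is divisible by $(x-x_l)^p$ for each $l$.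

\subsection{Finitely many prescribed directions}

The simplest instance is $n=m=1$, $Q=0$, $g=1$ and one direction $a$. Then $E(z)=z/(La)$ satisfies $|E(z)|\le\phi(|z|)/(L\varepsilon_1)$ and $E(La+\zeta)=1+\zeta/(La)$. A polynomial of fixed degree, dilated by a large factor $L$, is small against $\phi$ only because $\varepsilon_1>0$. The general statement works in the same way and needs no assumption on $\rho_\phi$.

\begin{lemma}\label{lem:A}
Let $Q,g:\mathbb C^n\to\mathbb C^m$ be polynomial maps, $A\subset\mathbb S$ a finite set, and $R,\eta,b>0$. For every sufficiently large integer $L$ there is an $(\eta,b)$-small polynomial map $E$ with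
$$\|(Q+E)(z+La)-g(z)\|\le\eta\qquad(\|z\|\le R,\ a\in A).$$
\end{lemma}

\begin{proof}
Let $p=\alpha+1$. Choose a linear form $\ell:\mathbb C^n\to\mathbb C$ that is injective on $A\cup\{0\}$; it has to avoid only finitely many hyperplanes of the dual space, one for each difference of two points. For $a\in A$ choose $u_a\in\mathbb C[x]$ such that $u_a-1$ is divisible by $(x-\ell(a))^p$, and $u_a$ is divisible by $x^p$ and by $(x-\ell(a'))^p$ for $a'\in A\setminus\{a\}$. Let $K=\max_a\deg u_a$. Define $E$ by \eqref{eq:E} with $\Lambda=LA$ and $\chi_{La}(z)=u_a(\ell(z)/L)$. Constants $C$ are independent of $L\ge1$ and $z$.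

Since $x^p$ divides $u_a$, we have $|u_a(\ell(w))|\le C\|w\|^p(1+\|w\|)^K$. With \eqref{eq:size} and $\alpha-p=-1$,
$$\|E(z)\|\le C\|z\|^pL^{\alpha-p}\Big(1+\frac{\|z\|}L\Big)^{K+\alpha}\le\frac CL\big(\|z\|^p+\|z\|^{p+K+\alpha}\big)\le\frac CL\Big(\frac1{\varepsilon_p}+\frac1{\varepsilon_{p+K+\alpha}}\Big)\phi(\|z\|),$$
where we used $(1+x)^M\le2^M(1+x^M)$ and Lemma~\ref{lem:eps}(a). The middle and the last bound show that $E$ is $(\eta,b)$-small for large $L$.

Let $z=La+\zeta$ with $\|\zeta\|\le R$. Then $\ell(z)/L=\ell(a)+\ell(\zeta)/L$ is within $C/L$ of $\ell(a)$, so $|\chi_{La}(z)-1|\le CL^{-p}$ and $|\chi_{La'}(z)|\le CL^{-p}$ for $a'\ne a$. By \eqref{eq:identity} and \eqref{eq:size}, $\|(Q+E)(z)-g(\zeta)\|\le CL^{-p}L^\alpha=C/L$.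
\end{proof}

\subsection{Many directions on a torus}

In Lemma~\ref{lem:A} the scale $L$ is chosen after $A$, with no control of $L$ in terms of the number of points. This suffices for density but gives no dimension. To serve $L^{n\tau}$ points at scale $L$ we need explicit cutoffs whose degree is proportional to the number $N$ of points per coordinate, with constants independent of $N$. For the $N$th roots of unity the discrete Fourier kernel
$$\kappa(v)=\frac1N\sum_{l=1}^Nv^l$$
does this. It satisfies $\kappa(1)=1$ and $\kappa(\omega)=0$ for every other $N$th root of unity $\omega$, and, term by term,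
\begin{equation}\label{eq:kappa}
|\kappa(v)|\le|v|\max(1,|v|)^{N-1},\qquad|\kappa'(v)|\le N\max(1,|v|)^{N-1}.
\end{equation}
The sum starts at $l=1$ so that $\kappa(0)=0$. At distance $R$ from a node on a circle of radius about $L$, the kernel has an error of order $NR/L$, as in Section~\ref{sec:model}. This is small but does not beat the factor $N^nL^\alpha$ in \eqref{eq:identity}. Composing $\kappa$ with a fixed polynomial that is flat to order $p$ at $0$ and at $1$ raises the error to the power $p$ and multiplies the degree only by a constant. Finally, $\phi$ may be irregular, so we choose the degree $d$ first, among the degrees with $\varepsilon_d$ large, and adapt $L$ and $N$ to it.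

\begin{lemma}\label{lem:B}
Let $0<\tau'<\tau<\min(1,\rho_\phi)$, let $Q,g:\mathbb C^n\to\mathbb C^m$ be polynomial maps, and let $R,\eta,b,L_*>0$. There are integers $L\ge L_*$ and $N$ with $L^{\tau'}\le N\le L^\tau$ and an $(\eta,b)$-small polynomial map $E$ such that
$$\|(Q+E)(z+\lambda)-g(z)\|\le\eta\qquad(\|z\|\le R,\ \lambda\in\Lambda),$$
where $\Lambda=\{r(\omega_1,\dots,\omega_n):\ \omega_j^N=1\}$ and $r=L/\sqrt n$. Every $\lambda\in\Lambda$ has $\|\lambda\|=L$.
\end{lemma}

\begin{proof}
\emph{Parameters.} Let $p=\lceil(n+\alpha+1)/(1-\tau)\rceil$; here $\tau<1$ is used. Let $S$ be a polynomial of degree at most $2p-1$ such that $y^p$ divides $S$ and $(y-1)^p$ divides $S-1$. Then there is $C_1$ with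
\begin{equation}\label{eq:S}
|S(y)|\le C_1|y|^p\max(1,|y|)^p\ \text{ for all }y,\qquad|S(y)-1|\le C_1|y-1|^p\ \text{ for }|y-1|\le1 .
\end{equation}
Since $\tau<\rho_\phi$, Lemma~\ref{lem:eps}(d) gives arbitrarily large $d$ with $\varepsilon_d\ge d^{-d/\tau}$. For such $d$ put
$$L=\lceil2\sqrt n\,d^{1/\tau}\rceil,\qquad r=L/\sqrt n\ge2d^{1/\tau},\qquad N=\Big\lfloor\frac{d-\alpha}{2np}\Big\rfloor .$$
For large $d$ we have $L_*\le L\le3\sqrt n\,d^{1/\tau}$ and $N\ge d/(4np)$. Since $L^{\tau'}=O(d^{\tau'/\tau})=o(d)$, this gives $N\ge L^{\tau'}$ for large $d$. Also $N\le d\le r^\tau\le L^\tau\le L$. Define $E$ by \eqref{eq:E} with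
$$\chi_\lambda(z)=\prod_{j=1}^nS\big(\kappa(z_j/\lambda_j)\big).$$
Constants $C$ are independent of $d$ and $z$. The sum \eqref{eq:E} has $N^n\le L^n$ terms.

\emph{Approximation.} Let $z=\mu+\zeta$ with $\mu\in\Lambda$, $\|\zeta\|\le R$, and let $\lambda\in\Lambda$. Since $|\lambda_j|=r$, the point $z_j/\lambda_j$ lies within $R/r$ of the $N$th root of unity $\mu_j/\lambda_j$. Put $\theta=eNR/r\le e\sqrt n\,R\,L^{-(1-\tau)}$, so $\theta\le1$ for large $d$. On the disc of radius $R/r$ about a root of unity, \eqref{eq:kappa} gives $|\kappa'|\le N(1+R/r)^{N-1}\le Ne^{NR/r}\le eN$. Let $e_j=1$ if $\mu_j=\lambda_j$ and $e_j=0$ otherwise, so $e_j=\kappa(\mu_j/\lambda_j)$. Then $|\kappa(z_j/\lambda_j)-e_j|\le\theta$, and \eqref{eq:S} gives $|S(\kappa(z_j/\lambda_j))-e_j|\le C_1\theta^p$. Replacing the factors of $\chi_\lambda$ by the $e_j$ one at a time, we get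
$$\Big|\chi_\lambda(z)-\prod_je_j\Big|\le n(1+C_1)^{n-1}C_1\theta^p,$$
and $\prod_je_j$ is $1$ for $\lambda=\mu$ and $0$ otherwise. As $\|z\|\le L+R$, \eqref{eq:identity} and \eqref{eq:size} yield
$$\|(Q+E)(z)-g(\zeta)\|\le CN^n\theta^pL^\alpha\le CL^{n+\alpha-p(1-\tau)}\le C/L .$$

\emph{Smallness inside the radius $r$.} Let $x=\|z\|$ and $t=x/r$, so $|z_j/\lambda_j|\le t$. If $t\le1$, then $|\kappa(z_j/\lambda_j)|\le t$ by \eqref{eq:kappa}, each factor of $\chi_\lambda$ is at most $C_1t^p$, and $L+x\le2L$. Since $t=\sqrt n\,x/L$ and $np\ge n+\alpha+1$,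
$$\|E(z)\|\le CN^nt^{np}L^\alpha\le CL^{n+\alpha-np}x^{np}\le\frac CL\,x^{np}\le\frac C{L\,\varepsilon_{np}}\,\phi(x).$$
For large $d$ this is at most $\eta\phi(x)$. For large $d$ we also have $b\le r$, and the bound $Cx^{np}/L$ gives $\|E\|\le\eta$ on $\|z\|\le b$.

\emph{Smallness outside the radius $r$.} If $t\ge1$, then $|\kappa(z_j/\lambda_j)|\le t^N$, each factor of $\chi_\lambda$ is at most $C_1t^{2pN}$, and $L+x\le2Lt$. Since $2npN+\alpha\le d$,
$$\|E(z)\|\le CN^nt^{2npN}L^\alpha t^\alpha\le CL^{n+\alpha}t^d .$$
Here the choice of $d$ enters. By Lemma~\ref{lem:eps}(a) and $r\ge2d^{1/\tau}$,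
$$\phi(x)\ge\varepsilon_dx^d\ge\big(x/d^{1/\tau}\big)^d\ge(2t)^d .$$
Hence $\|E(z)\|\le CL^{n+\alpha}2^{-d}\phi(x)$, which is at most $\eta\phi(x)$ for large $d$ because $L\le3\sqrt n\,d^{1/\tau}$.
\end{proof}

\section{The lower bound: proof of Theorem~\ref{thm:lower}}\label{sec:construction}

We alternate the two lemmas. Lemma~\ref{lem:A} makes $I_F$ dense in $\mathbb S$, which the torus directions cannot do for $n\ge2$, and it is the only tool when $\rho_\phi=0$. Lemma~\ref{lem:B} supplies the dimension.

\subsection{Construction of $F$}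

Let $(a_l)_{l\ge1}$ be a dense sequence in $\mathbb S$. By uniform continuity choose $\gamma_j\in(0,1)$ with
\begin{equation}\label{eq:gamma}
\|g_j(z+w)-g_j(z)\|\le2^{-j}\qquad(\|z\|\le j,\ \|w\|\le\gamma_j).
\end{equation}
Let $\tau^*=\min(1,\rho_\phi)$. If $\tau^*>0$, choose $0<t_j<\tau_j'<\tau_j<\tau^*$ with $t_j\uparrow\tau^*$, and put $\delta_0=\frac14$.

Start with $Q_0=0$ and $b_0=1$. For $\nu\ge1$ we define a $(2^{-\nu},b_{\nu-1})$-small polynomial map $E_\nu$, the sum $Q_\nu=Q_{\nu-1}+E_\nu$, and a radius $b_\nu\ge b_{\nu-1}+1$ whose ball contains everything that step $\nu$ has arranged.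

\emph{Odd steps $\nu=2j-1$.} If $\tau^*=0$, put $E_\nu=0$ and $b_\nu=b_{\nu-1}+1$. If $\tau^*>0$, apply Lemma~\ref{lem:B} with $Q=Q_{\nu-1}$, $g=g_j$, $R=j+1$, $\eta=2^{-\nu}$, $b=b_{\nu-1}$, $\tau'=\tau_j'$ and $\tau=\tau_j$. It gives $E_\nu$, integers $L_j,N_j$ and a set $\Lambda_j$ with
\begin{equation}\label{eq:odd}
\|Q_{2j-1}(z+\lambda)-g_j(z)\|\le2^{-(2j-1)}\qquad(\|z\|\le j+1,\ \lambda\in\Lambda_j).
\end{equation}
Put $\delta_j=\gamma_j/(2\pi L_j)$ and $b_\nu=\max(b_{\nu-1}+1,\,L_j+j+1)$. We choose $L_*$ in the lemma so large that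
\begin{equation}\label{eq:cond}
N_j\delta_{j-1}\ge4,\qquad\delta_j\le\tfrac14\delta_{j-1},\qquad N_j\delta_j\le\tfrac18,\qquad\delta_{j-1}N_j\delta_j^{t_j}\ge1 .
\end{equation}
This is possible because $\delta_{j-1}$ and $\gamma_j$ are fixed before $L_j$, and $L_j^{\tau_j'}\le N_j\le L_j^{\tau_j}$. Indeed, as $L_j\to\infty$ we have $N_j\to\infty$, $\delta_j\to0$, $N_j\delta_j\le L_j^{\tau_j-1}\to0$ since $\tau_j<1$, and $N_j\delta_j^{t_j}\ge(\gamma_j/2\pi)^{t_j}L_j^{\tau_j'-t_j}\to\infty$ since $t_j<\tau_j'$.

\emph{Even steps $\nu=2j$.} Apply Lemma~\ref{lem:A} with $Q=Q_{\nu-1}$, $g=g_j$, $A=\{a_1,\dots,a_j\}$, $R=j$, $\eta=2^{-\nu}$ and $b=b_{\nu-1}$. It gives $E_\nu$ and an integer $L_j'\ge1$ with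
\begin{equation}\label{eq:even}
\|Q_{2j}(z+L_j'a_l)-g_j(z)\|\le2^{-2j}\qquad(\|z\|\le j,\ l\le j).
\end{equation}
Put $b_\nu=\max(b_{\nu-1}+1,\,L_j'+j)$.

Since $b_\nu\uparrow\infty$, the series $F=\sum_\nu E_\nu$ converges locally uniformly. We have $\|F(z)\|\le\sum_\nu2^{-\nu}\phi(\|z\|)=\phi(\|z\|)$, so $F\in\mathsf S_\phi$. For $\nu'>\nu$ the map $E_{\nu'}$ is bounded by $2^{-\nu'}$ on $\|z\|\le b_\nu\le b_{\nu'-1}$, so
\begin{equation}\label{eq:tail}
\|F-Q_\nu\|\le2^{-\nu}\qquad\text{on }\|z\|\le b_\nu .
\end{equation}
By \eqref{eq:even} and \eqref{eq:tail}, $\|F(z+L_j'a_l)-g_j(z)\|\le2^{1-2j}$ for $\|z\|\le j$ and $j\ge l$. Lemma~\ref{lem:orbit}(b) gives $a_l\in I_F$ for every $l$. So $I_F$ is dense, and it is a $G_\delta$ by Lemma~\ref{lem:orbit}(c). If $\tau^*=0$, the proof is complete. From now on let $\tau^*>0$.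

\subsection{Directions close to the grids}

A direction need not point exactly at $\Lambda_j$; an error $\gamma_j/L_j$ is allowed. Precisely,
\begin{equation}\label{eq:crit}
\text{if for every $j$ there is $\lambda\in\Lambda_j$ with }\|a-\lambda/L_j\|\le\gamma_j/L_j,\ \text{ then }a\in I_F .
\end{equation}
To see this put $w=L_ja-\lambda$, so $\|w\|\le\gamma_j<1$. For $\|z\|\le j$ we have $\|z+w\|\le j+1$ and $\|\lambda+z+w\|\le b_{2j-1}$. By \eqref{eq:tail}, \eqref{eq:odd} and \eqref{eq:gamma},
$$\|F(z+L_ja)-g_j(z)\|\le\|F(\lambda+z+w)-g_j(z+w)\|+\|g_j(z+w)-g_j(z)\|\le2^{2-2j}+2^{-j},$$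
and Lemma~\ref{lem:orbit}(b) applies with $k=L_j$.

We pass to angles. Let $\Theta(x)=n^{-1/2}(e^{2\pi ix_1},\dots,e^{2\pi ix_n})\in\mathbb S$ for $x\in\mathbb R^n$. Since $|e^{2\pi iu}-e^{2\pi iv}|=2|\sin\pi(u-v)|$ is at most $2\pi|u-v|$, and at least $4|u-v|$ when $|u-v|\le\frac12$,
\begin{equation}\label{eq:theta}
4n^{-1/2}\|x-y\|\le\|\Theta(x)-\Theta(y)\|\le2\pi\max_l|x_l-y_l|\qquad\big(x,y\in[0,\tfrac12]^n\big).
\end{equation}
If $c\in(N_j^{-1}\mathbb Z)^n$, then $L_j\Theta(c)\in\Lambda_j$. So it suffices to find a large set of numbers in $[0,\frac12]$ that lie within $\delta_j$ of the grid $N_j^{-1}\mathbb Z$ for every $j$.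

\subsection{A Cantor set of angles}

Inside an interval of length $2\delta_{j-1}$ there are about $\delta_{j-1}N_j$ grid points, each carrying an interval of length $2\delta_j\approx1/L_j$. Because $L_j$ is chosen after $\delta_{j-1}$, the loss $\delta_{j-1}$ is negligible against powers of $L_j$, and the dimension is governed by $\log N_j/\log L_j$. The last condition in \eqref{eq:cond} expresses this.

The interval of level $0$ is $[0,\frac12]$, of length $2\delta_0$. Inside each interval of level $j-1$, of length $2\delta_{j-1}$, choose exactly $m_j=\lceil\delta_{j-1}N_j\rceil$ intervals $[c-\delta_j,c+\delta_j]$ with distinct centers $c\in N_j^{-1}\mathbb Z$; these are the intervals of level $j$. The choice is possible. The admissible centers fill an interval of length $2\delta_{j-1}-2\delta_j\ge\frac32\delta_{j-1}$, which contains at least $\frac32\delta_{j-1}N_j-1$ grid points, and $\frac32\delta_{j-1}N_j-1\ge\delta_{j-1}N_j+1\ge m_j$ because $\delta_{j-1}N_j\ge4$. For $j\ge1$, intervals of level $j$ with distinct centers are separated by gaps of length at least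 $1/N_j-2\delta_j\ge6\delta_j$, by the third condition in \eqref{eq:cond}. By induction the intervals of level $j-1$ are disjoint, so all centers of level $j$ are distinct, and there are $M_j=m_1\cdots m_j$ disjoint intervals of level $j$.

Let $\mathcal K$ be the intersection over $j$ of the unions of the intervals of level $j$. Let $\mu$ be the probability measure on $\mathcal K$ that gives mass $1/M_j$ to each interval of level $j$; it is the image of the product of the uniform measures on $\prod_j\{1,\dots,m_j\}$ under the coding map. With $M_0=1$ we have $M_j\ge\delta_{j-1}N_jM_{j-1}\ge\delta_{j-1}N_j$. Since $\delta_j<1$, the last condition in \eqref{eq:cond} gives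
\begin{equation}\label{eq:M}
M_j\delta_j^{\,t}\ge1\qquad(j\ge1,\ 0\le t\le t_j).
\end{equation}

\begin{lemma}\label{lem:cantor}
Let $0<t<\tau^*$. Then $\mu(J)\le3s^t$ for every closed interval $J$ of sufficiently small length $s$.
\end{lemma}

\begin{proof}
Choose $j_0\ge1$ with $t_j\ge t$ for $j\ge j_0$. Points have mass $0$ because $M_j\to\infty$, so let $0<s<2\delta_{j_0}$. As $\delta_j$ decreases to $0$, there is $j\ge j_0+1$ with $2\delta_j\le s<2\delta_{j-1}$. The gaps of level $j-1$ have length at least $6\delta_{j-1}>s$, so $J$ meets at most one interval of level $j-1$ and $\mu(J)\le1/M_{j-1}$. The centers of the intervals of level $j$ that meet $J$ lie in an interval of length $s+2\delta_j\le2s$, so there are at most $2sN_j+1$ of them.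

If $s\ge1/N_j$, this number is at most $3sN_j$, and $3sN_j/M_j\le3s/(\delta_{j-1}M_{j-1})$. Using $\min(1,x)\le x^t$ for $0\le t\le1$ and then \eqref{eq:M} at level $j-1$,
$$\mu(J)\le\frac1{M_{j-1}}\min\Big(1,\frac{3s}{\delta_{j-1}}\Big)\le\frac{3s^t}{M_{j-1}\delta_{j-1}^{\,t}}\le3s^t .$$
If $s<1/N_j$, the number is at most $3$, and \eqref{eq:M} at level $j$ gives $\mu(J)\le3/M_j\le3\delta_j^{\,t}\le3s^t$.
\end{proof}

A set of diameter $s$ in $\mathbb R^n$ lies in a product of $n$ closed intervals of length $s$. By Lemma~\ref{lem:cantor}, the product measure $\mu^{\otimes n}$ gives a closed set of small diameter $s$ mass at most $3^ns^{nt}$. Lemma~\ref{lem:mass} yields $\mathcal H^{nt}(\mathcal K^n)>0$ for every $t<\tau^*$, so $\dim_{\mathrm H}\mathcal K^n\ge n\tau^*$.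

Let $x\in\mathcal K^n$ and $j\ge1$. Each coordinate $x_l$ lies in an interval of level $j$; let $c_l\in[0,\frac12]\cap N_j^{-1}\mathbb Z$ be its center, and $\lambda=L_j\Theta(c)\in\Lambda_j$. By \eqref{eq:theta}, $\|\Theta(x)-\lambda/L_j\|\le2\pi\delta_j=\gamma_j/L_j$. So $\Theta(\mathcal K^n)\subset I_F$ by \eqref{eq:crit}. The first inequality in \eqref{eq:theta} says that $\mathcal K^n$ is a Lipschitz image of $\Theta(\mathcal K^n)$. Therefore $\dim_{\mathrm H}I_F\ge\dim_{\mathrm H}\mathcal K^n\ge n\min(1,\rho_\phi)$, and Theorem~\ref{thm:lower} is proved.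

\section{Gauges: proof of Theorem~\ref{thm:gauge}}\label{sec:gauge}

For part (a) we read Proposition~\ref{prop:cover} backwards. We fix the degrees $D_l=l$, choose the radii so large that the $h$-sum converges, and then find a $\phi$ whose numbers $\varepsilon_d$ are small enough. The last step needs the following lemma.

\begin{lemma}\label{lem:prescribe}
For every sequence of positive numbers $(c_d)_{d\ge1}$ there is an increasing $\phi\in\mathcal T$ with $\varepsilon_d(\phi)\le c_d$ for all $d\ge1$.
\end{lemma}

\begin{proof}
It is enough to have $\phi(r_d)\le c_dr_d^d$ at one point $r_d>0$ for each $d$. We take $\phi(r)=1+\sum_{j\ge1}\beta_jr^j$ and choose $\beta_d>0$ and $r_d\ge d$ recursively for $d=1,2,\dots$. First choose $\beta_d\le c_d/4$ with $\beta_dr_l^d\le2^{-d}c_lr_l^l/4$ for all $l<d$. Then choose $r_d\ge d$ so large that $1+\sum_{j<d}\beta_jr_d^j\le c_dr_d^d/4$. At $r=r_d$ the terms with $j<d$ (including the constant $1$), the term $j=d$, and the terms with $j>d$ contribute at most $c_dr_d^d/4$ each. So $\phi(r_d)\le\frac34c_dr_d^d$. The series converges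 at each $r_d$ and $r_d\to\infty$, so it converges everywhere and $\phi$ is continuous. All $\beta_j$ are positive, so $\phi$ is increasing, and $\phi(r)\ge\beta_{N+1}r^{N+1}$ gives \eqref{eq:star}.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:gauge}(a)]
Since $h(0^+)=0$, there are $1\le R_0<R_1<\cdots\to\infty$ with $l^nh(2/R_{l-1})\le2^{-l}$ for $l\ge1$. Let $\phi$ be given by Lemma~\ref{lem:prescribe} for $c_d=\eta_n2^{-d}(R_{d-1}+2)^{-d}$. For $d>l\ge1$ we have $R_l\le R_{d-1}$, so $\varepsilon_d(R_l+2)^d\le\eta_n2^{-d}$ and $\sum_{d>l}\varepsilon_d(R_l+2)^d\le\eta_n$. Proposition~\ref{prop:cover} with $D_l=l$ gives $\mathcal H^h(I_F)=0$ for every $F\in\mathsf S_\phi$.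
\end{proof}

For part (b) the obstruction is category: a dense $G_\delta$ set contains a Cantor set, and a measure without atoms on it defines a gauge that sees the set.

\begin{proof}[Proof of Theorem~\ref{thm:gauge}(b)]
Let $F$ be as in Theorem~\ref{thm:lower} and write $I_F=\bigcap_{j\ge1}U_j$ with $U_j$ open in $\mathbb S$; each $U_j$ is dense. By a cap we mean the intersection of $\mathbb S$ with a closed ball of positive radius centered on $\mathbb S$. Put $C_\emptyset=\mathbb S$, and choose recursively, for each binary word $w$ of length $j\ge1$, a cap $C_w\subset U_j$ of diameter at most $2^{-j}$, such that $C_{w0}$ and $C_{w1}$ are disjoint subsets of $C_w$. This is possible because the interior of $C_w$ meets $U_{j+1}$ in a nonempty open subset of $\mathbb S$, which contains two disjoint small caps. The compact set $K=\bigcap_j\bigcup_{|w|=j}C_w$ lies in $I_F$. Let $\mu$ be the image on $K$ of the fair coin measure on $\{0,1\}^{\mathbb N}$, so that $\mu(C_w)=2^{-|w|}$.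

Put $h(t)=\sup_{x\in K}\mu(\overline B(x,t))$ for $t\ge0$. This function is nondecreasing. It is positive for $t>0$, because $\overline B(x,t)$ contains the cap of level $j$ through $x$ when $2^{-j}\le t$. The caps of level $j$ are finitely many disjoint compact sets, so their mutual distances exceed some $d_j>0$; for $2t\le d_j$ a ball of radius $t$ meets at most one of them, and $h(t)\le2^{-j}$. Hence $h(0)=h(0^+)=0$, and $h$ is a gauge. A closed set $U$ with $\mu(U)>0$ contains a point $x\in K$ and lies in $\overline B(x,\operatorname{diam}U)$, so $\mu(U)\le h(\operatorname{diam}U)$. Lemma~\ref{lem:mass} gives $\mathcal H^h(I_F)\ge\mathcal H^h(K)\ge1$.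
\end{proof}

\begin{thebibliography}{9}
\bibitem{GX} Bin Guo, Song-Yan Xie, \emph{Universal holomorphic maps with slow growth II. functional analysis methods}, arXiv:2310.06561 (2023).
\end{thebibliography}
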